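\title{Approximately counting induced matchings in degenerate graphs}

\begin{abstract}
We show that the number of induced $k$-matchings of an $n$-vertex graph of degeneracy $d$ can be approximated within a factor $1\pm\varepsilon$, with probability at least $2/3$, in time $(12d)^{2k}\,\varepsilon^{-2}\,n\cdot\mathrm{poly}(k,d,\log n)$. This answers a question of Bressan and Roth. The method is to orient the graph with out-degree at most $d$ and to color the vertices at random so that the solutions compatible with the coloring live in a disjoint union of stars, where they can be counted and sampled exactly. Different solutions are compatible with different probabilities, and we correct this bias in three ways, which give the randomized scheme, a deterministic scheme and an exactly uniform sampler. We also show that the factor $d^{O(k)}$ is optimal up to the constant in the exponent under the randomized Exponential Time Hypothesis for 3-Coloring, and we extend the randomized scheme to induced patterns of bounded DAG treewidth.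
\end{abstract}

\section{Introduction}\label{sec:intro}

All graphs in this paper are finite and simple. An \emph{induced $k$-matching} of a graph $G$ is a set of $k$ pairwise vertex-disjoint edges such that the subgraph induced by their $2k$ endpoints has no other edge; equivalently, it is an induced subgraph isomorphic to $kK_2$, the disjoint union of $k$ edges. The \emph{degeneracy} of $G$ is the smallest integer $d$ such that every subgraph of $G$ has a vertex of degree at most $d$. A graph of maximum degree $\Delta$ has degeneracy at most $\Delta$, and a forest has degeneracy at most $1$. Degeneracy therefore measures sparsity without bounding degrees: a star has degeneracy $1$ and a vertex adjacent to all others. For $\varepsilon>0$, an \emph{$\varepsilon$-approximation} of a number $N\ge0$ is a number $\hat N$ with $(1-\varepsilon)N\le\hat N\le(1+\varepsilon)N$.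

Throughout, $n$ is the number of vertices of $G$, $d$ is its degeneracy and $N$ is its number of induced $k$-matchings. The following question comes from Bressan and Roth~\cite{BR}.

\begin{quote}
\textbf{Question.} Is there a single randomized algorithm that, given a graph $G$, a positive integer $k$ and a rational $\varepsilon\in(0,1)$, outputs with probability at least $2/3$ an $\varepsilon$-approximation of $N$ in time $f(k,d)\cdot p(n,\varepsilon^{-1})$, where $f$ is a computable function and $p$ is one fixed polynomial, independent of $k$ and $d$?
\end{quote}

Such an algorithm is a fixed-parameter tractable randomized approximation scheme with parameter $k+d$. The constant $2/3$ is immaterial: the median of $O(\log(1/\delta))$ independent runs is correct with probability at least $1-\delta$.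

With parameter $k+d$, computing $N$ exactly is $\#\mathsf{W}[1]$-hard, while deciding whether $N>0$ is fixed-parameter tractable, that is, possible in time $f(k,d)\cdot n^{O(1)}$. Approximate counting lies between the two. An $\varepsilon$-approximation with $\varepsilon<1$ is zero exactly when $N=0$, so it solves the decision problem. An $\varepsilon$-approximation with $\varepsilon<n^{-2k}/2$ determines $N$ by rounding, because $N\le n^{2k}$, but a running time polynomial in $\varepsilon^{-1}$ is then $n^{O(k)}$. Neither fact settles the question.

It is instructive to see what happens when $d$ is replaced by the maximum degree $\Delta$. Say that two edges \emph{conflict} if they share a vertex or are joined by an edge. An edge $uv$ conflicts only with edges that meet $N(u)\cup N(v)$, hence with at most $2\Delta^2$ edges. If $G$ has fewer than $4k\Delta^2$ edges, we try all $k$-sets of edges. Otherwise we draw $k$ edges independently and uniformly. Each avoids a conflict with the earlier ones with probability at least $1/2$, so the probability $k!\,N/|E(G)|^k$ of drawing an induced $k$-matching is at least $2^{-k}$, and $O(2^k\varepsilon^{-2})$ trials estimate it. This suggests the answer yes, but the argument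 breaks down already for $d=1$. Let $G$ be the disjoint union of a star with $\ell$ leaves and $k$ isolated edges. An induced $k$-matching uses at most one edge of the star, so $N=1+k\ell$, and $k$ random edges form a solution with probability $k!\,(1+k\ell)/(\ell+k)^k$, which is of order $\ell^{-(k-1)}$ for fixed $k$. In a degenerate graph one edge may conflict with almost all others, and solutions may be very rare among $k$-sets of edges.

The answer is nevertheless yes. If $d=0$ then $G$ has no edge and $N=0$, so we state running times for $d\ge1$.

\begin{theorem}\label{thm:main}
There is a randomized algorithm which, on input $(G,k,\varepsilon)$, outputs an $\varepsilon$-approximation of $N$ with probability at least $2/3$ in time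
\[
(12d)^{2k}\cdot\varepsilon^{-2}\cdot n\cdot\mathrm{poly}(k,d,\log n).
\]
In particular the answer to the Question is yes.
\end{theorem}

The last sentence follows from the first because $(kd\log n)^c\le(kd)^c\,n^c$ for every constant $c$. Randomness can be removed, and solutions can be sampled without any bias.

\begin{theorem}\label{thm:det}
\begin{itemize}
\item[(a)] There is a deterministic algorithm computing an $\varepsilon$-approximation of $N$ in time $f(k,d)\cdot\mathrm{poly}(n,\varepsilon^{-1})$ with $f$ computable.
\item[(b)] After a preprocessing step taking time $f(k,d)\cdot\mathrm{poly}(n)$, one can decide whether $N>0$ and, if so, output an exactly uniform induced $k$-matching in expected time $(12d)^{2k}\cdot n\cdot\mathrm{poly}(k,d,\log n)$.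
\end{itemize}
\end{theorem}

The lower bound rests on the following hypothesis, in which \emph{bounded error} means that the answer is correct with probability at least $2/3$ on every input.

\begin{quote}
\textbf{Hypothesis (H).} There is $\delta_0>0$ such that no bounded-error randomized algorithm decides 3-colorability of $\nu$-vertex graphs in time $O(2^{\delta_0\nu})$.
\end{quote}

This is the standard consequence for 3-Coloring of the randomized Exponential Time Hypothesis; compare~\cite{IPZ}.

\begin{theorem}\label{thm:lower}
Under \textup{(H)} there is a constant $\gamma>0$ such that no algorithm with the success guarantee of the Question runs in time $f(k)\cdot(d+1)^{\gamma k}\cdot p(n,\varepsilon^{-1})$, for any function $f$ and any polynomial $p$.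
\end{theorem}

Theorem~\ref{thm:main} gives a running time of this form with $2$ in place of $\gamma$ (recall that $d\le n$), so the dependence $d^{O(k)}$ is optimal up to the constant factor in the exponent.

Section~\ref{sec:stars} shows how a coloring of an oriented graph singles out a family of solutions that can be counted and sampled exactly. A random coloring favors some solutions over others. Sections~\ref{sec:reweight}, \ref{sec:interp} and~\ref{sec:sampler} remove this bias by reweighting, by interpolation and by rejection, and prove Theorems~\ref{thm:main}, \ref{thm:det}(a) and~\ref{thm:det}(b). Section~\ref{sec:lower} proves Theorem~\ref{thm:lower}. Section~\ref{sec:general} extends Theorem~\ref{thm:main} to more general induced patterns (Theorem~\ref{thm:general}).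

\section{Orientations and the model of computation}\label{sec:prelim}

\paragraph{The orientation.} Remove a vertex of minimum degree from $G$, repeat until no vertex is left, and orient every edge from the endpoint removed earlier to the endpoint removed later. We write $x\to y$ for an arc and $N^+(x)$ for the set of out-neighbors of $x$. The orientation is acyclic, since arcs go forward in the removal order. The out-degree of $x$ is its degree at the time of removal, which is the minimum degree of a subgraph of $G$, so $|N^+(x)|\le d$. Conversely, the first vertex removed from any subgraph has degree at most its out-degree in that subgraph, so $d$ is exactly the largest out-degree. The procedure thus computes $d$, shows that $G$ has at most $dn$ edges, and runs in linear time (Matula and Beck). This orientation of $G$ is fixed from now on.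

\paragraph{Running times.} Graphs are given by adjacency lists and algorithms run on a random-access machine. All our bounds absorb factors polynomial in $\log n$, so it does not matter whether bit or word operations are counted.

\paragraph{Normalizing the input.} If $d=0$ or $2k>n$ then $N=0$ and we output $0$; so let $d\ge1$ and $2k\le n$. We replace $\varepsilon$ by $1/\lceil1/\varepsilon\rceil\ge\varepsilon/2$, so that $\varepsilon^{-1}$ is an integer. For Theorem~\ref{thm:main} we may also assume $\varepsilon>n^{-k}$, so that $\log(1/\varepsilon)\le k\log n$: otherwise we test each of the at most $n^{2k}\le\varepsilon^{-2}$ sets of $2k$ vertices and output $N$ itself.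

\paragraph{Random draws.} We let algorithms draw a uniform integer from $\{0,\dots,R-1\}$ in time $\mathrm{poly}(\log R)$. If only fair bits are available, read $\lceil\log_2R\rceil$ bits as an integer and repeat until it is less than $R$. Each attempt succeeds with probability at least $1/2$, and the result is exactly uniform. Where the bound is on the expected time, as in Theorem~\ref{thm:det}(b), this costs at most two attempts in expectation and no error. Where the bound is on the worst-case time and the algorithm makes at most $T$ draws, we abort as soon as some draw has used $\lceil\log_2(12T)\rceil$ attempts in vain. This happens with probability at most $1/12$, and otherwise the run coincides with the run that never aborts. Our randomized schemes fail with probability at most $1/8$ when draws are exact, and $1/8+1/12<1/3$.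

\section{Colorings and stars}\label{sec:stars}

What makes induced matchings hard to count is that $k$ edges must be pairwise free of conflicts, and a vertex may have many neighbors through which conflicts arise. The orientation assigns each edge of $G$ to one of its endpoints, its tail, and no vertex is the tail of more than $d$ arcs. An unwanted edge between two vertices of a candidate solution is an arc $x\to y$, and it can be detected by inspecting the short list $N^+(x)$. We turn this into a test that involves one vertex at a time: reserve a color $C$ that no solution vertex may have, and admit a vertex only if all its out-neighbors, except its partner in the matching, have color $C$.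

Let $S$ be an induced $k$-matching with vertex set $V(S)$, and write its edges as arcs $u_i\to v_i$. The $u_i$ are the \emph{sources} and the $v_i$ the \emph{targets} of $S$. The \emph{out-boundary} of $S$ and its size are
\[
\partial S=\bigcup_{x\in V(S)}N^+(x)\setminus V(S),\qquad c(S)=|\partial S|.
\]
Each source spends one of its at most $d$ out-neighbors on its target, so
\begin{equation}\label{eq:D}
c(S)\le k(d-1)+kd=D,\qquad\text{where } D=k(2d-1).
\end{equation}

Let $A,B,C$ be pairwise disjoint sets of vertices. They need not cover $V(G)$; Section~\ref{sec:interp} uses this freedom. We say that $S$ \emph{survives} $(A,B,C)$ if its sources lie in $A$, its targets lie in $B$ and $\partial S\subseteq C$, and we let $W(A,B,C)$ be the set of induced $k$-matchings that survive. The vertices that pass the local test are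
\begin{itemize}
\item $A'$, the set of $u\in A$ that have exactly one out-neighbor outside $C$, this out-neighbor lying in $B$;
\item $B'$, the set of $v\in B$ with $N^+(v)\subseteq C$.
\end{itemize}
For $v\in B'$ let $L(v)=\{u\in A':u\to v\}$. A vertex of $A'$ has only one out-neighbor in $B$, so the sets $L(v)$ are pairwise disjoint, and the arcs from $L(v)$ to $v$, for $v\in B'$, form vertex-disjoint stars with centers $v$ and leaf sets $L(v)$.

\begin{figure}[t]
\centering
\begin{tikzpicture}[>=stealth,xscale=1.3,yscale=1.3,
  every node/.style={circle,draw,inner sep=1.5pt,minimum size=6.5mm}]
\node[draw=none] at (-1,2) {$A$};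
\node[draw=none] at (-1,1) {$B$};
\node[draw=none] at (-1,0) {$C$};
\node (u1) at (0,2) {$u_1$}; \node (u2) at (1,2) {$u_2$};
\node[dashed] (u3) at (2,2) {$u_3$}; \node (u4) at (3,2) {$u_4$};
\node (u5) at (4.4,2) {$u_5$};
\node (v1) at (1,1) {$v_1$}; \node (v2) at (3,1) {$v_2$};
\node[dashed] (v3) at (4.4,1) {$v_3$}; \node (w) at (2,0) {$w$};
\draw[->,very thick] (u1)--(v1); \draw[->,very thick] (u2)--(v1);
\draw[->,very thick] (u4)--(v2);
\draw[->] (u3)--(v1); \draw[->] (u3)--(v2); \draw[->] (u5)--(v3);
\draw[->] (v3)--(v2); \draw[->] (v1)--(w); \draw[->] (v2)--(w);
\end{tikzpicture}
\caption{An oriented graph whose three rows are the color classes $A$, $B$, $C$. The dashed vertices are discarded: $u_3\in A$ has two out-neighbors outside $C$, and $v_3\in B$ has one. The bold arcs, which join the remaining vertices of $A$ to the remaining vertices of $B$, form disjoint stars, and one bold arc from each star gives an induced matching.}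
\label{fig:stars}
\end{figure}

\begin{example}\label{ex:stars}
In Figure~\ref{fig:stars} we have $A'=\{u_1,u_2,u_4,u_5\}$, $B'=\{v_1,v_2\}$, $L(v_1)=\{u_1,u_2\}$ and $L(v_2)=\{u_4\}$. Let $k=2$. The edges $u_3v_1$ and $u_4v_2$ both go from $A$ to $B$ and conflict through the arc $u_3\to v_2$; the tail $u_3$ sees this arc and is discarded. Likewise $u_5v_3$ and $u_4v_2$ conflict through $v_3\to v_2$, and $v_3$ is discarded. The two ways of choosing one arc from each star, $\{u_1v_1,u_4v_2\}$ and $\{u_2v_1,u_4v_2\}$, are induced matchings with out-boundary $\{w\}\subseteq C$. The test has a price: $\{u_1v_1,u_5v_3\}$ is an induced matching too, but its out-boundary $\{w,v_2\}$ is not contained in $C$, and this coloring loses it.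
\end{example}

\begin{lemma}\label{lem:stars}
A set $S$ belongs to $W(A,B,C)$ if and only if $S=\{u_1v_1,\dots,u_kv_k\}$ with $v_1,\dots,v_k\in B'$ distinct and $u_i\in L(v_i)$ for all $i$.
\end{lemma}

\begin{proof}
Let $S\in W(A,B,C)$ have arcs $u_i\to v_i$. Since $S$ is induced, $v_i$ is the only neighbor of $u_i$ in $V(S)$. All other out-neighbors of $u_i$ therefore lie in $\partial S\subseteq C$, while $v_i$ lies in $B$ and hence outside $C$. So $u_i\in A'$. The only neighbor of $v_i$ in $V(S)$ is $u_i$, an in-neighbor, so $N^+(v_i)\subseteq\partial S\subseteq C$ and $v_i\in B'$. Thus $u_i\in L(v_i)$.

Conversely, let $v_1,\dots,v_k\in B'$ be distinct and $u_i\in L(v_i)$. The $u_i$ are distinct because the sets $L(v_i)$ are disjoint, and $u_i\ne v_j$ because $A\cap B=\emptyset$. Let $x\to y$ be an arc of $G$ between two of these $2k$ vertices. Then $y\in A\cup B$, so $y\notin C$. The tail $x$ is not a $v_j$, since $N^+(v_j)\subseteq C$. So $x=u_i$ for some $i$, and $y$ is the unique out-neighbor of $u_i$ outside $C$, which is $v_i$. Hence the $2k$ vertices induce exactly the edges $u_iv_i$, and $S$ is an induced $k$-matching with sources in $A$ and targets in $B$. Every out-neighbor of $v_i$, and every out-neighbor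 of $u_i$ other than $v_i$, lies in $C$, so $\partial S\subseteq C$.
\end{proof}

Let $\ell_1,\dots,\ell_r$ be the nonzero numbers among the $|L(v)|$, $v\in B'$. By Lemma~\ref{lem:stars} a surviving matching is a choice of $k$ of the $r$ stars and of one leaf in each, so $|W(A,B,C)|$ is the elementary symmetric polynomial $e_k(\ell_1,\dots,\ell_r)$, the sum of $\prod_{i\in I}\ell_i$ over all $k$-subsets $I$ of $\{1,\dots,r\}$.

\begin{lemma}\label{lem:count}
Given $A,B,C$, one can compute $|W|$ for $W=W(A,B,C)$ with $O(n(d+k))$ arithmetic operations on integers of $O(k\log n)$ bits. If $W\ne\emptyset$, one can produce a uniform element of $W$ within the same bound, using one uniform draw from $\{0,\dots,|W|-1\}$.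
\end{lemma}

\begin{proof}
One pass over the out-neighborhoods yields $A'$, $B'$ and the sets $L(v)$ in $O(nd)$ steps. For $0\le i\le r$ and $0\le j\le k$ let $\mathcal{C}(i,j)$ be the set of ways to choose $j$ of the first $i$ stars and one leaf in each, and let $E[i][j]=|\mathcal{C}(i,j)|$. Then $E[i][0]=1$, $E[0][j]=0$ for $j>0$, and, distinguishing whether star $i$ is omitted or used,
\[
E[i][j]=E[i-1][j]+\ell_i\,E[i-1][j-1]\qquad(i,j\ge1).
\]
The table has $O(nk)$ entries, each at most $(\ell_1+\dots+\ell_r)^j\le n^k$, and $|W|=E[r][k]$.

To sample, we define a bijection from $\{0,\dots,E[i][j]-1\}$ to $\mathcal{C}(i,j)$ by induction on $i$. If $j=0$ both sets have one element, and if $i=0<j$ both are empty. Let $i,j\ge1$ and $\rho<E[i][j]$. If $\rho<E[i-1][j]$, omit star $i$ and apply the bijection for $(i-1,j)$ to $\rho$. Otherwise $\rho'=\rho-E[i-1][j]$ ranges over $\{0,\dots,\ell_iE[i-1][j-1]-1\}$, and division with remainder writes it uniquely as $\rho'=a\,E[i-1][j-1]+b$ with $0\le a<\ell_i$ and $0\le b<E[i-1][j-1]$; take the leaf of index $a$ in star $i$ and apply the bijection for $(i-1,j-1)$ to $b$. Evaluating the bijection for $(r,k)$ at a uniform $\rho$ takes $O(r)$ operations.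
\end{proof}

Neither lemma uses acyclicity, and the bound on out-degrees enters only the running time. Its essential role is in~\eqref{eq:D}, which makes survival a likely event.

\section{Reweighting: proof of Theorem~\ref{thm:main}}\label{sec:reweight}

Color the vertices independently, with $A$ and with $B$ with probability $1/M$ each and with $C$ with probability $q=1-2/M$, and let $W=W(A,B,C)$. A fixed induced $k$-matching $S$ survives exactly when $2k+c(S)$ distinct vertices receive prescribed colors, so
\begin{equation}\label{eq:pi}
\pi(S):=\Pr[S\in W]=M^{-2k}q^{c(S)}.
\end{equation}
If $\pi(S)$ were the same for all $S$, then $|W|/\pi$ would be an unbiased estimator of $N$. It is not the same.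

\begin{example}\label{ex:path}
Let $G$ be the path $x\to y\to z$ and $k=1$, so that $d=1$, $D=1$ and $N=2$. Take $M=4$ and $q=1/2$. The edge $xy$ has out-boundary $\{z\}$ and survives when $x\in A$, $y\in B$, $z\in C$, with probability $1/32$. The edge $yz$ has empty out-boundary and survives when $y\in A$, $z\in B$, with probability $1/16$. So $M^2\,\mathbb{E}|W|=16\cdot\frac{3}{32}=\frac32\ne N$. The two events are disjoint. If we output $32$ when $xy$ survives, $16$ when $yz$ survives and $0$ otherwise, the expected output is $32\cdot\frac1{32}+16\cdot\frac1{16}=2$.
\end{example}

In general the quantity with expectation $N$ is $\sum_{S\in W}1/\pi(S)$. One would like to compute it by giving each leaf a weight in the recurrence of Lemma~\ref{lem:count}, but $c(S)$ is the size of a union and is not a sum over the edges of $S$: in Figure~\ref{fig:stars} each of the edges $u_1v_1$ and $u_4v_2$ alone has out-boundary $\{w\}$, and so has the pair. What we can do is compute $\pi(S)$ once $S$ is given. So we replace the sum by $|W|$ times one uniformly chosen term.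

\begin{lemma}\label{lem:reweight}
Let $\mathcal{S}$ be a set of $N$ elements, let $W$ be a random subset of $\mathcal{S}$, and suppose that $\pi(S)=\Pr[S\in W]\ge1/K$ for all $S\in\mathcal{S}$. Let $Z=0$ if $W=\emptyset$, and otherwise let $Z=|W|/\pi(S)$, where $S$ is uniform in $W$ given $W$. Then the mean of $m$ independent copies of $Z$ fails to be an $\varepsilon$-approximation of $N$ with probability at most $K/(m\varepsilon^2)$.
\end{lemma}

\begin{proof}
If $N=0$ then $Z=0$ always. Let $N>0$. Given $W$, the expectation of $Z$ is $\sum_{S\in W}\frac1{|W|}\cdot\frac{|W|}{\pi(S)}=\sum_{S\in W}\frac1{\pi(S)}$, so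
\[
\mathbb{E}Z=\sum_{S\in\mathcal{S}}\frac{\Pr[S\in W]}{\pi(S)}=N.
\]
Since $|W|\le N$, we have $0\le Z\le KN$, and therefore $\operatorname{Var}Z\le\mathbb{E}[Z^2]\le KN\cdot\mathbb{E}Z=KN^2$. The mean of $m$ copies has expectation $N$ and variance at most $KN^2/m$. By Chebyshev's inequality it deviates from $N$ by more than $\varepsilon N$ with probability at most $(KN^2/m)/(\varepsilon N)^2$.
\end{proof}

The bound $Z\le KN$ is proportional to the unknown $N$ because $W$ contains only genuine solutions. This is what the naive sampler of Section~\ref{sec:intro} lacks.

It remains to choose $M$ so that the smallest survival probability $M^{-2k}q^D$ is large. The function $p^{2k}(1-2p)^D$ has logarithmic derivative $2k/p-2D/(1-2p)$, which vanishes at $p=k/(D+2k)=1/(2d+1)$. We round $2d+1$ up to a power of two so that a color costs $\log_2M$ fair bits. The uniform choice $M=3$ would give $3^{-2k-D}$, which is exponentially small in $kd$ rather than in $k\log d$.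

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $M$ be the least power of two with $M\ge2d+1$, let $q=1-2/M$ and $K=M^{2k}q^{-D}$. The integer $M/2$ is less than $2d+1$, so $M\le4d$. From $M\ge2d+1$ we get $q^{-1}\le\frac{2d+1}{2d-1}=1+\frac2{2d-1}$, and $1+t\le e^t$ gives $q^{-D}\le e^{2k}$. Hence
\begin{equation}\label{eq:K}
K\le(4ed)^{2k}\le(12d)^{2k}.
\end{equation}
By~\eqref{eq:D} and~\eqref{eq:pi}, $\pi(S)\ge1/K$ for every induced $k$-matching $S$.

One sample $Z$ is produced as follows.
\begin{enumerate}
\item Color the vertices at random as above.
\item Compute $|W|$ by Lemma~\ref{lem:count}. If $|W|=0$, set $Z=0$.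
\item Otherwise draw a uniform $S\in W$, compute $c(S)$ from the out-neighborhoods of its $2k$ vertices, and set $Z=|W|\,M^{2k}q^{-c(S)}$.
\end{enumerate}
The algorithm outputs the mean of $m=\lceil8(12d)^{2k}\varepsilon^{-2}\rceil$ independent samples. By Lemma~\ref{lem:reweight} and~\eqref{eq:K} it fails with probability at most $1/8$ when draws are exact, hence with probability less than $1/3$ in any case.

A sample takes $O(n(d+k))$ arithmetic operations. Each $Z$ is an integer multiple of $(M-2)^{-D}$ whose numerator has $\mathrm{poly}(k,d,\log n)$ bits. Since $\log(1/\varepsilon)\le k\log n$, the number $\log m$ is also $\mathrm{poly}(k,d,\log n)$, and this bounds both the length of the running sum and the number of attempts per draw. The total time is $m\cdot n\cdot\mathrm{poly}(k,d,\log n)$.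
\end{proof}

\section{Interpolation: proof of Theorem~\ref{thm:det}(a)}\label{sec:interp}

A deterministic algorithm can replace the random coloring by an average over a small explicit family of colorings, but it cannot draw the random element of $W$ on which the reweighting depends. It has access to averages of $|W|$ only. By~\eqref{eq:pi}, if a vertex has color $C$ with probability $t$, such an average is a known multiple of
\[
P(t)=\sum_St^{c(S)},
\]
the sum over all induced $k$-matchings. We want $P(1)=N$, and $t=1$ is out of reach because $A$ and $B$ need positive probability. But $P$ is a polynomial of degree at most $D$ by~\eqref{eq:D}, so $D+1$ values determine it. Recall Lagrange's formula: for distinct $t_1,\dots,t_{D+1}$,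
\[
P(1)=\sum_{i=1}^{D+1}\lambda_iP(t_i),\qquad\lambda_i=\prod_{j\ne i}\frac{1-t_j}{t_i-t_j}.
\]
In Example~\ref{ex:path}, $P(t)=1+t$; the nodes $\frac14,\frac24$ give $\lambda_1=-2$, $\lambda_2=3$, and indeed $-2\cdot\frac54+3\cdot\frac32=2$. The coefficients have both signs and amplify errors, but only by a factor that depends on $k$ and $d$, and we shall know each $P(t_i)$ up to an additive error that is a small multiple of $N$.

Survival of a given $S$ depends on the colors of at most $2k+D$ vertices, and we can afford a small additive error in its probability. So it suffices to have a short list of bit strings in which every pattern on every set of positions appears with almost the right frequency. The following construction is from~\cite{AGHP}; we include the proof.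

\begin{lemma}\label{lem:bias}
Given an integer $\ell\ge1$ and $\eta\in(0,1)$ with $1/\eta$ an integer, one can list in time $\mathrm{poly}(\ell/\eta)$ a family of at most $4(\ell/\eta)^2$ strings in $\{0,1\}^\ell$, repetitions allowed, such that a uniform member $\xi=(\xi_0,\dots,\xi_{\ell-1})$ of the family satisfies
\[
\bigl|\Pr[\xi_j=z_j\text{ for all }j\in J]-2^{-|J|}\bigr|\le\eta
\]
for all $J\subseteq\{0,\dots,\ell-1\}$ and $z\in\{0,1\}^J$.
\end{lemma}

\begin{proof}
Let $s$ be minimal with $2^s\ge\ell/\eta$, so that $s\ge1$ and $4^s\le4(\ell/\eta)^2$. There is an irreducible polynomial of degree $s$ over $GF(2)$. We find one by dividing each of the $2^s$ candidates by all polynomials of degree at most $s/2$, in time $2^{3s/2}\mathrm{poly}(s)$. Residues modulo this polynomial form the field $\mathbb{F}=GF(2^s)$; its elements are vectors in $GF(2)^s$, added coordinatewise, and $\langle\cdot,\cdot\rangle$ denotes the standard inner product over $GF(2)$. The family has one string for each pair $(x,y)\in\mathbb{F}^2$, namely $\xi_j=\langle x^j,y\rangle$, with $x^0=1$. Each string costs $O(\ell)$ field operations.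

Let $I$ be a nonempty set of positions. By linearity $\sum_{j\in I}\xi_j=\langle p_I(x),y\rangle$ in $GF(2)$, where $p_I(x)=\sum_{j\in I}x^j$ is a nonzero polynomial of degree less than $\ell$ and thus has fewer than $\ell$ roots in $\mathbb{F}$. If $p_I(x)\ne0$, then $\langle p_I(x),y\rangle=0$ for exactly half of the $y$, and $(-1)^{\langle p_I(x),y\rangle}$ averages to $0$ over $y$. Therefore
\[
\Bigl|\mathbb{E}\,(-1)^{\sum_{j\in I}\xi_j}\Bigr|\le\Pr_x[p_I(x)=0]\le\ell/2^s\le\eta.
\]
The indicator of the event that $\xi_j=z_j$ for all $j\in J$ is $\prod_{j\in J}\frac12\bigl(1+(-1)^{z_j+\xi_j}\bigr)$. Expanding the product and taking expectations,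
\[
\Pr[\xi_j=z_j\text{ for all }j\in J]=2^{-|J|}\sum_{I\subseteq J}(-1)^{\sum_{j\in I}z_j}\;\mathbb{E}\,(-1)^{\sum_{j\in I}\xi_j}.
\]
The term $I=\emptyset$ contributes $2^{-|J|}$, and the other $2^{|J|}-1$ terms contribute at most $2^{-|J|}\eta$ each in absolute value.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:det}(a)]
Let $Q=2^b$ be the least power of two with $Q\ge D+3$, and let $t_i=i/Q$ for $1\le i\le D+1$. Then $\lambda_i=\prod_{j\ne i}\frac{Q-j}{i-j}$ is a product of $D$ factors of absolute value at most $Q$, so $|\lambda_i|\le Q^D$.

For a map $\chi:V(G)\to\{0,\dots,Q-1\}$ let
\[
A=\chi^{-1}(Q-2),\qquad B=\chi^{-1}(Q-1),\qquad C_i=\{v:\chi(v)<i\},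
\]
and $w_i(\chi)=|W(A,B,C_i)|$. The sets $A,B,C_i$ are pairwise disjoint because $i\le D+1\le Q-2$, so Lemma~\ref{lem:count} computes $w_i(\chi)$. Fix $S$ and $i$. The event $S\in W(A,B,C_i)$ prescribes $\chi$ on $V(S)$ and allows $i$ values on each vertex of $\partial S$. It is thus a disjoint union of $i^{c(S)}\le Q^D$ \emph{elementary} events, each prescribing the value of $\chi$ on $2k+c(S)$ given vertices.

Encode $\chi$ by $\ell=nb$ bits, $b$ for each vertex. An elementary event prescribes $b(2k+c(S))$ of these bits. Put
\[
\eta=\frac{\varepsilon}{(D+1)\,Q^{2k+2D}},
\]
and let $\chi$ be uniform in the family of Lemma~\ref{lem:bias}. Each elementary event has probability within $\eta$ of $Q^{-2k-c(S)}$, and $i^{c(S)}Q^{-2k-c(S)}=Q^{-2k}t_i^{c(S)}$, so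
\[
\bigl|Q^{2k}\Pr[S\in W(A,B,C_i)]-t_i^{c(S)}\bigr|\le Q^{2k+D}\eta.
\]
Let $Y_i=Q^{2k}\,\mathbb{E}\,w_i(\chi)=\sum_SQ^{2k}\Pr[S\in W(A,B,C_i)]$, which we compute by running through the family. Summing the last inequality over the $N$ matchings $S$ gives $|Y_i-P(t_i)|\le Q^{2k+D}\eta N$, and so
\[
\Bigl|\sum_i\lambda_iY_i-N\Bigr|\le\sum_i|\lambda_i|\,|Y_i-P(t_i)|\le(D+1)\,Q^D\cdot Q^{2k+D}\eta N=\varepsilon N.
\]
The algorithm outputs $\sum_i\lambda_iY_i$. The family has at most $4(nb/\eta)^2=f_1(k,d)\,n^2\varepsilon^{-2}$ members, where $f_1(k,d)=4b^2(D+1)^2Q^{4k+4D}$ is computable. Listing it as in the proof of Lemma~\ref{lem:bias} takes $O(nb)$ field operations per member, and each member then needs $(D+1)\cdot O(n(d+k))$ arithmetic operations. All numbers have $\mathrm{poly}(k,d,\log n,\log\varepsilon^{-1})$ bits.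
\end{proof}

\section{Rejection: proof of Theorem~\ref{thm:det}(b)}\label{sec:sampler}

Return to the random coloring of Section~\ref{sec:reweight}. A uniform element of $W$ is biased in two ways. First, matchings with a small out-boundary survive more often. Keeping $S$ with probability $q^{D-c(S)}$ brings all survival probabilities down to the common value $M^{-2k}q^D$; in Example~\ref{ex:path} we keep $xy$ always and $yz$ with probability $1/2$, and both are then output with probability $1/32$. Second, a surviving $S$ is drawn with probability $1/|W|$, which penalizes matchings that tend to survive in large company. Continuing only with probability $|W|/U$ replaces $1/|W|$ by the constant $1/U$. For this, $U$ must be at least $|W|$ with certainty, which a randomized estimate of $N$ does not guarantee, and $U$ must be comparable to $N$, or rounds would rarely succeed. Part~(a) supplies such a number.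

\begin{proof}[Proof of Theorem~\ref{thm:det}(b)]
The preprocessing runs the algorithm of part~(a) with $\varepsilon=1/3$ and obtains $\hat N\in[\frac23N,\frac43N]$. We have $N=0$ if and only if $\hat N=0$. Otherwise $\frac32\hat N\in[N,2N]$, and since $N$ is an integer, $U=\lfloor\frac32\hat N\rfloor$ also lies in $[N,2N]$. With $M,q,K$ as in the proof of Theorem~\ref{thm:main}, repeat the following round until it produces an output.
\begin{enumerate}
\item Color the vertices at random and compute $|W|$, which is at most $N\le U$.
\item With probability $1-|W|/U$ end the round.
\item Draw a uniform $S\in W$, and output it with probability $q^{D-c(S)}$.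
\end{enumerate}
Given a coloring that a fixed $S$ survives, the round outputs $S$ with probability $\frac{|W|}U\cdot\frac1{|W|}\cdot q^{D-c(S)}$, which does not depend on the coloring. By~\eqref{eq:pi} the round outputs $S$ with probability
\[
M^{-2k}q^{c(S)}\cdot\frac1U\cdot q^{D-c(S)}=\frac1{KU},
\]
the same for all $S$. Rounds are independent, so the output is exactly uniform. A round succeeds with probability $N/(KU)\ge1/(2K)$, so the expected number of rounds is at most $2K\le2(12d)^{2k}$ by~\eqref{eq:K}. Steps 2 and 3 need uniform draws below $U$, $|W|$ and $M^{D-c(S)}$, numbers of $\mathrm{poly}(k,d,\log n)$ bits, so a round takes expected time $n\cdot\mathrm{poly}(k,d,\log n)$, whatever happened in earlier rounds.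
\end{proof}

\section{The lower bound: proof of Theorem~\ref{thm:lower}}\label{sec:lower}

Since $d<n$ always, an algorithm with running time $f(k)(d+1)^{\gamma k}p(n,\varepsilon^{-1})$ runs in time $f(k)\,n^{\gamma k+O(1)}$ on arbitrary graphs when $\varepsilon$ is constant. We show that for small $\gamma$ this finds independent sets too quickly. The reduction makes no attempt to keep the degeneracy small; only the trivial bound is used.

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
Let $\gamma=\delta_0/(4\log_23)$ and suppose that an algorithm as in the theorem exists, with function $f$ and polynomial $p$.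

\emph{From independent sets to induced matchings.} Let $G'$ be a graph on $n_0$ vertices, and let $G''$ be obtained by attaching a new pendant vertex $v'$ to every vertex $v$. Then $G''$ has $2n_0$ vertices and maximum degree at most $n_0$, hence degeneracy at most $n_0$. If $I$ is an independent set of size $k$ in $G'$, then $\{vv':v\in I\}$ is an induced $k$-matching of $G''$. Conversely, no two pendant vertices are adjacent, so every edge of an induced $k$-matching of $G''$ contains a vertex of $G'$; one such vertex from each edge gives $k$ pairwise nonadjacent vertices of $G'$. A $\frac12$-approximation of a number is zero exactly when the number is zero. So the algorithm, run on $(G'',k,\frac12)$, decides with bounded error whether $G'$ has an independent set of size $k$, in time at most $c'f(k)(n_0+1)^{\gamma k+c}$, where the constants $c,c'$ depend only on $p$.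

\emph{From 3-colorings to independent sets.} Fix a constant $k$ so large that
\[
\frac{c\log_23}{k}\le\frac{\delta_0}4\qquad\text{and}\qquad\frac{2\log_23}{k}\le\frac{\delta_0}4.
\]
Given a graph $\Gamma$ on $\nu$ vertices, split $V(\Gamma)$ into $k$ parts of size at most $\lceil\nu/k\rceil$. The vertices of $G'$ are the pairs consisting of a part and a proper 3-coloring of the subgraph induced by that part. Two pairs are adjacent if they belong to the same part, or if some edge of $\Gamma$ between their parts has both ends of the same color. A proper 3-coloring of $\Gamma$ restricts to $k$ pairwise nonadjacent pairs. Conversely, an independent set of size $k$ has at most one pair, hence exactly one pair, for each part; these colorings combine to a coloring of $\Gamma$ that is proper inside each part and, by nonadjacency, on every edge between two parts. So $\Gamma$ is 3-colorable if and only if $G'$ has an independent set of size $k$.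

\emph{Running time.} We have $n_0\le k\,3^{\lceil\nu/k\rceil}\le3k\,3^{\nu/k}$, so $n_0+1\le4k\,3^{\nu/k}$. Building $G'$ and $G''$ takes time $O(3^{2\nu/k}\mathrm{poly}(\nu))=O(2^{\delta_0\nu/4}\mathrm{poly}(\nu))$, with constants depending on the fixed $k$. The call to the algorithm takes time $O(3^{\nu(\gamma k+c)/k})$, and
\[
\frac{\nu(\gamma k+c)}k\log_23=\nu\Bigl(\frac{\delta_0}4+\frac{c\log_23}k\Bigr)\le\frac{\delta_0\nu}2.
\]
The total is $O(2^{\delta_0\nu})$, which contradicts (H). Since $k$ is a constant, $f(k)$ is a constant, and no assumption on $f$ is needed.
\end{proof}

\section{General induced patterns}\label{sec:general}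

An \emph{induced copy} of a graph $H$ in $G$ is a set of vertices of $G$ that induces a subgraph isomorphic to $H$. Of the two ingredients of Theorem~\ref{thm:main}, the reweighting applies to any pattern. So does the coloring, if each vertex of $H$ gets its own color: the condition that a copy be induced again becomes a test on single vertices. What remains is to count the surviving copies. For $kK_2$ a source determined its target, and different edges interacted only by having to use different stars. In general a vertex that passes the test determines the images of everything reachable from it, so the free choices are made at the sources of the oriented pattern, and two sources interact through the vertices that both reach. The next definition, which follows Bressan, measures how well these interactions can be arranged along a tree.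

Let $o$ be an acyclic orientation of $H$. A \emph{source} is a vertex of in-degree $0$. Let $\mathrm{Reach}(s)$ be the set of vertices reachable from $s$ by a directed path, including $s$, and let $\mathrm{Reach}(X)=\bigcup_{s\in X}\mathrm{Reach}(s)$. Walking backward along arcs must stop in an acyclic orientation, so every vertex is reachable from a source. This is where acyclicity is needed: a directed triangle has no source.

\begin{definition}\label{def:dtw}
A \emph{DAG tree decomposition} of $(H,o)$ is a rooted tree whose nodes are sets of sources, called \emph{bags}, such that every source lies in some bag and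
\[
\mathrm{Reach}(X_1)\cap\mathrm{Reach}(X_2)\subseteq\mathrm{Reach}(X)
\]
whenever $X$ lies on the path between $X_1$ and $X_2$. Its \emph{width} is the largest size of a bag. The \emph{DAG treewidth} $\mathrm{dtw}(H)$ is the maximum over acyclic orientations $o$ of the minimum width of a DAG tree decomposition of $(H,o)$.
\end{definition}

The tree with a single bag containing all sources is always a decomposition. The path condition says that for each vertex $i$ of $H$ the bags $X$ with $i\in\mathrm{Reach}(X)$ form a subtree.

\begin{example}\label{ex:dtw}
Orient all edges of a star toward its center. The leaves are the sources, any two of them reach only the center in common, and every leaf reaches it; so any tree on the singleton bags is a decomposition of width $1$, however many sources there are. In contrast, orient a 6-cycle so that sources and sinks alternate. Any two of the three sources reach a common sink, a different one for each pair. In a decomposition of width $1$ the three singleton bags occur, and some node $X$ lies on all three paths between them. Then $\mathrm{Reach}(X)$ contains all three sinks, whereas one source reaches only two. So $\mathrm{dtw}(C_6)\ge2$.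
\end{example}

\begin{theorem}\label{thm:general}
For every fixed $\tau$ there is a randomized algorithm that, for graphs $H$ on $h$ vertices with $\mathrm{dtw}(H)\le\tau$, outputs with probability at least $2/3$ an $\varepsilon$-approximation of the number of induced copies of $H$ in $G$ in time $f(H)\cdot d^{O(h)}\cdot n^{\tau+O(1)}\cdot\varepsilon^{-2}$ for $d\ge1$, with $f$ computable. In particular this holds with $\tau=\alpha$ if every connected component of $H$ has independence number at most $\alpha$.
\end{theorem}

For $kK_2$, and for every disjoint union of cliques, $\alpha=1$.

\begin{proof}
If $d=0$ then $G$ is edgeless, and the count is $\binom nh$ if $H$ is edgeless and $0$ otherwise; let $d\ge1$. If $\varepsilon\le n^{-h/2}$ we test all sets of $h$ vertices, so we may assume $\log(1/\varepsilon)\le h\log n$. Let $V(H)=[h]=\{1,\dots,h\}$. Below, $g(H)$ stands for a computable function of $H$.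

\emph{Reduction to oriented embeddings.} A \emph{strong embedding} is an injection $\varphi:[h]\to V(G)$ that preserves adjacency and nonadjacency. Each induced copy is the image of exactly $|\mathrm{Aut}(H)|$ strong embeddings. A strong embedding pulls the orientation of $G$ back to an orientation of $H$, which is acyclic because that of $G$ is. For an acyclic orientation $o$ of $H$ let $\mathcal{S}_o$ be the set of injections $\varphi$ such that $\varphi(i)\to\varphi(j)$ in $G$ if and only if $i\to j$ in $o$, and let $N_o=|\mathcal{S}_o|$. The sets $\mathcal{S}_o$ partition the strong embeddings, so the number of induced copies is $|\mathrm{Aut}(H)|^{-1}\sum_oN_o$. A sum of $\varepsilon$-approximations is an $\varepsilon$-approximation of the sum, so it suffices to approximate each $N_o$. Fix $o$, write $N_o^+(i)$ for the out-neighborhood of $i$ in $o$, and for $\varphi\in\mathcal{S}_o$ let $\partial\varphi=\bigcup_iN^+(\varphi(i))\setminus\varphi([h])$ and $c(\varphi)=|\partial\varphi|\le hd$.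

\emph{Coloring.} Let $M$ be the least power of two with $M\ge h(d+1)$. Color the vertices of $G$ independently, with each color $i\in[h]$ with probability $1/M$ and with color $C$ with probability $q=1-h/M$. Let $W$ be the set of $\varphi\in\mathcal{S}_o$ such that $\varphi(i)$ has color $i$ for all $i$ and all of $\partial\varphi$ has color $C$. Then $\Pr[\varphi\in W]=M^{-h}q^{c(\varphi)}\ge1/K$ with $K=M^hq^{-hd}$. Since $M<2h(d+1)$ and $q\ge1-\frac1{d+1}$,
\[
K\le(2h(d+1))^h\Bigl(1+\frac1d\Bigr)^{hd}\le(2eh(d+1))^h\le(4eh)^h\,d^h.
\]

\emph{The local test.} Let $V_i$ be the set of vertices of color $i$ that have exactly one out-neighbor of each color $j\in N_o^+(i)$ and whose other out-neighbors all have color $C$. We claim that, identifying $\varphi$ with the tuple $(\varphi(i))_{i\in[h]}$,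
\begin{equation}\label{eq:claim}
W=\Bigl\{(v_i)\in\prod_{i\in[h]}V_i:\ v_i\to v_j\text{ whenever }i\to j\text{ in }o\Bigr\}.
\end{equation}
Let $\varphi\in W$. The out-neighbors of $\varphi(i)$ inside $\varphi([h])$ are exactly the vertices $\varphi(j)$ with $j\in N_o^+(i)$, and $\varphi(j)$ has color $j$; the other out-neighbors lie in $\partial\varphi$ and have color $C$. So $\varphi(i)\in V_i$. Conversely, let $(v_i)$ belong to the right-hand side. The $v_i$ have distinct colors, so they are distinct. If $v_i\to v_j$, then $v_i\in V_i$ has an out-neighbor of color $j\ne C$, which forces $j\in N_o^+(i)$. So arcs are preserved and reflected, and the tuple lies in $\mathcal{S}_o$. An out-neighbor of $v_i$ not colored $C$ is the unique one of some color $j\in N_o^+(i)$, and $v_j$ is an out-neighbor of that color, so the two coincide. Hence every out-neighbor outside the image has color $C$, and~\eqref{eq:claim} holds.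

\emph{Valid assignments.} Bags are subsets of $[h]$, so there are finitely many candidate trees, and we find a decomposition of width at most $\tau$ by enumeration in time $g(H)$. For a bag $X$, a \emph{valid assignment} for $X$ is a tuple $(v_i)_{i\in\mathrm{Reach}(X)}$ with $v_i\in V_i$ and $v_i\to v_j$ for all arcs $i\to j$ inside $\mathrm{Reach}(X)$. If $i\to j$, then $v_j$ is the unique out-neighbor of $v_i$ of color $j$. Every vertex of $\mathrm{Reach}(X)$ is the end of a directed path that starts in $X$ and stays in $\mathrm{Reach}(X)$, so a valid assignment is determined by its values on $X$. There are thus at most $n^\tau$ valid assignments for $X$, although $\mathrm{Reach}(X)$ may be much larger than $X$, and we list them by trying all values on $X$, propagating along arcs and checking the conditions.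

For adjacent bags $X,X'$ and valid assignments $a,a'$ for them, write $a\sim a'$ if they agree on $\mathrm{Reach}(X)\cap\mathrm{Reach}(X')$. A family $(a_X)$ of valid assignments, one for each bag, is \emph{consistent} if $a_X\sim a_{X'}$ for every tree edge $XX'$. We show that restriction is a bijection from $W$ to the consistent families. By~\eqref{eq:claim} the restrictions of an element of $W$ form a consistent family. Every vertex $i$ is reachable from a source and so lies in some $\mathrm{Reach}(X)$; hence restriction is injective. Given a consistent family, the bags $X$ with $i\in\mathrm{Reach}(X)$ form a subtree, and the value at $i$ is the same at both ends of each edge of this subtree, so it defines one vertex $v_i\in V_i$. If $i\to j$ and $i\in\mathrm{Reach}(X)$, then $j\in\mathrm{Reach}(X)$, and validity of $a_X$ gives $v_i\to v_j$. So $(v_i)\in W$ by~\eqref{eq:claim}.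

\emph{Counting.} For a valid assignment $a$ for $X$, let $\kappa_X(a)$ be the number of consistent families on the subtree rooted at $X$ with $a_X=a$. The subtrees below different children are constrained only through $a$, so
\[
\kappa_X(a)=\prod_{X'\text{ child of }X}\sigma_{X'}(a),\qquad\sigma_{X'}(a)=\sum_{a'\text{ valid for }X',\ a'\sim a}\kappa_{X'}(a'),
\]
with the empty product $1$ at the leaves, and $|W|=\sum_a\kappa_{\mathrm{root}}(a)$. To evaluate $\sigma_{X'}$, sort the $a'$ by their restriction to $\mathrm{Reach}(X)\cap\mathrm{Reach}(X')$, add up $\kappa_{X'}$ within each group, and look up the group of $a$. The gluing argument applies to subtrees, so each $\kappa_X(a)$ counts tuples of at most $h$ vertices and is at most $n^h$. The total time is $g(H)\,n^{\tau+O(1)}$.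

\emph{Sampling.} Let $W\ne\emptyset$. Choose $a_{\mathrm{root}}$ with probability $\kappa_{\mathrm{root}}(a_{\mathrm{root}})/|W|$, and go down the tree: if $X'$ has parent $X$, choose $a_{X'}\sim a_X$ with probability $\kappa_{X'}(a_{X'})/\sigma_{X'}(a_X)$. Each choice needs one uniform draw. A given consistent family is produced with probability
\[
\frac1{|W|}\cdot\frac{\prod_X\kappa_X(a_X)}{\prod_X\prod_{X'\text{ child of }X}\sigma_{X'}(a_X)}=\frac1{|W|},
\]
by the recurrence for $\kappa_X$. So the resulting $\varphi$ is uniform in $W$.

\emph{Estimation.} Let $Z=|W|\,M^hq^{-c(\varphi)}$ with $\varphi$ uniform in $W$, and $Z=0$ if $W=\emptyset$. By Lemma~\ref{lem:reweight} with $\mathcal{S}=\mathcal{S}_o$, the mean of $\lceil8\cdot2^{|E(H)|}K\varepsilon^{-2}\rceil$ samples fails to be an $\varepsilon$-approximation of $N_o$ with probability at most $2^{-|E(H)|}/8$. There are at most $2^{|E(H)|}$ orientations, so the total failure probability is at most $1/8$ with exact draws, and less than $1/3$ in any case. The number of samples is at most $g(H)\,d^h\varepsilon^{-2}$, each costs $g(H)\,n^{\tau+O(1)}$, and the bound on $\log(1/\varepsilon)$ keeps the lengths of all numbers and the number of attempts per draw below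 $g(H)\,n^{O(1)}$.

\emph{Components of small independence number.} An arc between two vertices gives one of them positive in-degree, so sources are pairwise nonadjacent and each component of $H$ contains at most $\alpha$ of them. Take one bag for each component, consisting of its sources, and join the bags by an arbitrary tree. For distinct bags $X_1,X_2$ the sets $\mathrm{Reach}(X_1)$ and $\mathrm{Reach}(X_2)$ lie in different components and are disjoint, so the path condition holds. This works for every acyclic orientation, and $\mathrm{dtw}(H)\le\alpha$.
\end{proof}

\begin{remark}
For $H=kK_2$ we have $h=2k$, and the proof above bounds $K$ by $(4ek(d+1))^{2k}$, against $(12d)^{2k}$ in~\eqref{eq:K}. The extra factor of order $k^{2k}$ pays for giving the $k$ edges different colors. Section~\ref{sec:stars} does without this because the elementary symmetric polynomial already chooses $k$ different stars.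
\end{remark}

\begin{thebibliography}{9}

\bibitem{AGHP}
Alon, Goldreich, H{\aa}stad, and Peralta, 1992.

\bibitem{BR}
Marco Bressan and Marc Roth,
\emph{Exact and Approximate Pattern Counting in Degenerate Graphs: New Algorithms, Hardness Results, and Complexity Dichotomies},
arXiv:2103.05588 (2021).

\bibitem{IPZ}
Impagliazzo, Paturi, and Zane, 2001.

\end{thebibliography}
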